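# Almost invariant sets and infinitesimal containment in a non-amenable group

## 1. A trivial action of the free group

Let $F_2=\langle a,b\rangle$ be the free group on two letters and let it act trivially on $[0,1]$ with Lebesgue measure. Take a tiny set $A\subset[0,1]$ of positive measure. Every point of $A$ is sent into $A$ by $a$ and by $b$. Can a finite non-empty set $B\subset F_2$, with $F_2$ acting on itself by left multiplication, look roughly the same, so that most $y\in B$ have both $ay\in B$ and $by\in B$? It cannot, and the reason is a count in a tree.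

**Lemma 1.** Let $B\subset F_2$ be finite and non-empty, and let $C=\{y\in B: ay\in B,\ by\in B\}$. Then $2|C|\le |B|-1$. In particular $|C|/|B|<\frac12$.

**Proof.** The left Cayley graph of $F_2$ has vertex set $F_2$ and edges $\{y,ay\}$, $\{y,by\}$. It is a tree, since inversion $y\mapsto y^{-1}$ carries it to the usual Cayley graph. For $y\in C$ the edges $\{y,ay\}$ and $\{y,by\}$ lie in the subgraph induced on $B$. These $2|C|$ edges are distinct: if $\{y,sy\}=\{y',s'y'\}$ with $s,s'\in\{a,b\}$, then either $y=y'$ and $s=s'$, or $y'=sy$ and $s'y'=y$, so $s's=1$, which is impossible. An induced subgraph of a tree is a forest, and a forest on $|B|$ vertices has at most $|B|-1$ edges. $\square$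

So the statistics of small subsets of $[0,1]$ under this action cannot be reproduced inside $F_2$. To say this in general we need a definition. Throughout, $\Gamma$ is a countable group, and a *p.m.p. action* $\Gamma\curvearrowright(X,\mu)$ is a measure preserving action on a standard Borel probability space.

**Definition 1 (statistics).** Let $\Gamma\curvearrowright(Y,\nu)$ be a measure preserving action on a $\sigma$-finite measure space; for instance $Y=\Gamma$ with left multiplication and counting measure. Fix a finite $F\subset\Gamma$ and $k\in\mathbb N$. Let $B_1,\dots,B_k\subset Y$ be pairwise disjoint and measurable, with $B=\bigcup_iB_i$ and $0<\nu(B)<\infty$, and put $B_0=Y\setminus B$. For $\omega\colon F\to\{0,1,\dots,k\}$ put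
$$s_\omega(B_1,\dots,B_k)=\frac{\nu(\{y\in B:\ \gamma y\in B_{\omega(\gamma)}\ \forall\gamma\in F\})}{\nu(B)}.$$

For example, let $Y=F_2$, $F=\{a\}$, $k=1$ and $B=\{1,a,\dots,a^{N-1}\}$. Then $ay\in B$ for all $y\in B$ except $a^{N-1}$, so $s_\omega(B)=\frac{N-1}N$ if $\omega(a)=1$, and $s_\omega(B)=\frac1N$ if $\omega(a)=0$.

**Definition 2 (infinitesimal containment).** We say that $(X,\mu)$ is infinitesimally contained in $(Y,\nu)$, written $(X,\mu)\stackrel{\mathrm{inf}}{\hookrightarrow}(Y,\nu)$, if for every finite $F\subset\Gamma$, every $k\in\mathbb N$ and every $\varepsilon>0$ there is $\delta>0$ such that: for all pairwise disjoint measurable $A_1,\dots,A_k\subset X$ with $0<\mu(\bigcup_iA_i)<\delta$ there are pairwise disjoint measurable $B_1,\dots,B_k\subset Y$ with $0<\nu(\bigcup_iB_i)<\infty$ and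
$$|s_\omega(A_1,\dots,A_k)-s_\omega(B_1,\dots,B_k)|<\varepsilon\qquad\text{for all }\omega\colon F\to\{0,\dots,k\}.$$
We write $(X,\mu)\stackrel{\mathrm{inf}}{\hookrightarrow}\Gamma$ when $Y=\Gamma$ with left multiplication and counting measure.

To refute containment in $\Gamma$ we shall use only $k=1$ and $\omega\equiv1$. Write $\sigma_F(A)$ for the statistic in that case, the proportion of points of $A$ that $F$ keeps inside $A$:
$$\sigma_F(A)=\frac{\mu(\{x\in A:\gamma x\in A\ \forall\gamma\in F\})}{\mu(A)},\qquad 1-\sigma_F(A)\le\sum_{\gamma\in F}\frac{\mu(A\setminus\gamma^{-1}A)}{\mu(A)}.\tag{1}$$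
Since the action preserves $\mu$, we have $\mu(\gamma A\triangle A)=2\mu(A\setminus\gamma^{-1}A)$.

**Lemma 2.** Let $F\subset\Gamma$ be finite and $c<1$, and suppose that $\sigma_F(B)\le c$ for all finite non-empty $B\subset\Gamma$. Suppose that $X$ contains sets $A_n$ with $\mu(A_n)>0$, $\mu(A_n)\to0$ and $\sigma_F(A_n)\to1$. Then the condition of Definition 2 for $Y=\Gamma$ fails for this $F$, for $k=1$ and for every $\varepsilon\in(0,1-c)$.

**Proof.** Given $\delta>0$, pick $n$ with $\mu(A_n)<\delta$ and $\sigma_F(A_n)>c+\varepsilon$. For every admissible $B$ we get $\sigma_F(A_n)-\sigma_F(B)>\varepsilon$. So no $\delta$ works. $\square$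

**Proposition 3.** If a p.m.p. action $F_2\curvearrowright(X,\mu)$ has invariant sets of arbitrarily small positive measure, then $(X,\mu)$ is not infinitesimally contained in $F_2$; the definition fails for $F=\{a,b\}$, $k=1$ and every $\varepsilon<\frac12$.

**Proof.** An invariant set $A$ of positive measure has $\sigma_F(A)=1$, and Lemma 1 gives $\sigma_F(B)<\frac12$. Apply Lemma 2 with $c=\frac12$. $\square$

What changes in general? Lemma 2 asks only for $\sigma_F(A_n)\to1$, so exact invariance is more than we need. And $F_2$ entered only through Lemma 1, for which one may hope for a substitute in other groups. The actions to be examined come from compact groups.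

## 2. Homomorphisms into compact groups and the role of openness

**Setting.** Let $G$ be an infinite, second countable (hence metrizable) compact group with Haar probability measure $\mu$, let $\Gamma$ be a non-amenable countable group and $\rho\colon\Gamma\to G$ a homomorphism, and let $\Gamma$ act on $(G,\mu)$ by $\gamma g=\rho(\gamma)g$.

Haar measure on a compact group is invariant under left and right translations. We let $\Gamma$ act on functions by $(\gamma f)(x)=f(\gamma^{-1}x)$, so $\gamma1_A=1_{\gamma A}$. For $\Lambda\le\Gamma$, $L^2(G)^\Lambda$ is the space of $\Lambda$-invariant vectors. When does this action have small invariant sets?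

**Lemma 4.** Let $\Lambda\le\Gamma$ and $H=\overline{\rho(\Lambda)}$.

1. If $H$ is not open, then for every $n\ge1$ there is a $\Lambda$-invariant set of measure $\frac1n$.
2. If $H$ is open, with right cosets $Hg_1,\dots,Hg_d$, then $L^2(G)^\Lambda=\mathrm{span}\{1_{Hg_1},\dots,1_{Hg_d}\}$. Hence every $\Lambda$-invariant set of positive measure has measure at least $\frac1d$, and $\Lambda$ acts ergodically on each $Hg_i$ with its normalized Haar measure.

**Proof.** (1) A closed subgroup of positive measure is open: by Steinhaus, $HH^{-1}=H$ contains a neighborhood of $1$. So $\mu(H)=0$, and $\mu(Hg)=0$ for all $g$ by right invariance. Thus the image of $\mu$ on the compact metrizable space $H\backslash G$ has no atoms, so there are sets of measure $\frac1n$ in $H\backslash G$. Their preimages in $G$ are invariant under left multiplication by $H$.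

(2) Since $H$ is open in a compact group, $d<\infty$, and each $Hg_i$ has measure $\frac1d$. The functions $1_{Hg_i}$ are $\Lambda$-invariant. Conversely let $f\in L^2(G)^\Lambda$. Translation is strongly continuous on $L^2(G)$, so the elements of $G$ whose left translation fixes $f$ form a closed subgroup; it contains $\rho(\Lambda)$, hence $H$. So for each $h\in H$ we have $f(hx)=f(x)$ for a.e. $x$. By Fubini, with $m_H$ the Haar probability measure of $H$, $f(x)=\int_Hf(hx)\,dm_H(h)$ for a.e. $x$. The right-hand side depends only on the coset $Hx$, by right invariance of $m_H$. So $f$ is a.e. constant on each $Hg_i$. The remaining claims follow: an invariant set has invariant indicator function, and an invariant function on one coset, extended by $0$, is invariant on $G$. $\square$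

With Proposition 3 this says for $\Gamma=F_2$: if $\overline{\rho(F_2)}$ is not open, containment in $F_2$ fails. It is then natural to impose openness, for every non-amenable subgroup. The following is stated in Mikołaj Frączyk, "Infinitesimal containment and sparse factors of iid", arXiv:2512.09301 (2025).

**Conjecture.** Suppose that $\overline{\rho(\Lambda)}$ is open in $G$ for all non-amenable subgroups $\Lambda$ of $\Gamma$. Then $(G,\mu)\stackrel{\mathrm{inf}}{\hookrightarrow}\Gamma$.

That source words the hypothesis as "$\rho(\Lambda)$ is open". Taken literally this would force $G$ to be finite: the countable group $\rho(\Lambda)$ would be open, so of finite index, so $G$ would be countable, and a countable compact metrizable group has an isolated point by Baire, so it is discrete and finite. We therefore read the hypothesis for the closure, in line with the intended examples such as $SL_2(\mathbb Z)\to SL_2(\mathbb Z_p)$.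

## 3. Almost invariant sets, which openness does not exclude

**Definition 3.** Let $\Gamma\curvearrowright(X,\mu)$ be p.m.p. and $\Lambda\le\Gamma$. A sequence $(A_n)$ of measurable sets is a sequence of *small almost $\Lambda$-invariant sets* if $\mu(A_n)>0$, $\mu(A_n)\to0$ and $\mu(\gamma A_n\triangle A_n)/\mu(A_n)\to0$ for all $\gamma\in\Lambda$.

It suffices to check the last condition on generators, because $\mu(\gamma\gamma'A\triangle A)\le\mu(\gamma A\triangle A)+\mu(\gamma'A\triangle A)$ and $\mu(\gamma^{-1}A\triangle A)=\mu(\gamma A\triangle A)$. By (1), small almost $\Lambda$-invariant sets satisfy $\sigma_F(A_n)\to1$ for every finite $F\subset\Lambda$.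

As an example, let $\mathbb Z$ act on the circle $\mathbb R/\mathbb Z$ by an irrational rotation $S$. Given $n$, choose an arc $I$ so short that $I,SI,\dots,S^{n}I$ are disjoint and $n|I|<\frac1n$; this is possible since the points $0,\alpha,\dots,n\alpha$ are distinct modulo $1$, where $\alpha$ is the angle. Put $A_n=I\cup SI\cup\dots\cup S^{n-1}I$. Then $SA_n\triangle A_n= I\cup S^nI$, so $\mu(SA_n\triangle A_n)/\mu(A_n)= \frac2n$. Here the closure of the image of $\mathbb Z$ is the whole circle, there are no small invariant sets (Lemma 4(2) applies verbatim), and yet there are small almost invariant ones. The acting group is amenable, so this does not touch the conjecture, but it shows what has to be watched.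

A sensible first attempt on the conjecture is to rule out small almost $\Lambda$-invariant sets by compactness. Suppose $H=\overline{\rho(\Lambda)}=G$ and $(A_n)$ is such a sequence. The functions $1_{A_n}$ tend to $0$ in $L^2$, so one normalizes and takes the probability measures $\mu_n=\mu(A_n)^{-1}1_{A_n}\mu$. A weak-$*$ limit $\mu_\infty$ exists along a subsequence. As the total variation of $\gamma_*\mu_n-\mu_n$ tends to $0$, the limit is $\Lambda$-invariant, hence $G$-invariant. Here the attempt stops: $\mu_\infty$ must be Haar measure, which is no contradiction at all. The limit has kept the invariance and lost the smallness of the support.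

So one should look for small almost invariant sets. The first candidate in a compact Lie group is a small ball about $1$. Take $SU(2)$, identified with the unit sphere $S^3\subset\mathbb R^4$ of quaternions, with $d(x,y)=\|x-y\|$. This metric is bi-invariant, as left and right multiplications by unit quaternions are isometries. Let $A=\{g:d(g,1)<r\}$. If $g,xg\in A$ then $d(x,1)=d(xg,g)<2r$. Hence $xA\cap A=\emptyset$ as soon as $2r\le d(x,1)$. For a fixed injective $F_2\to SU(2)$ the balls therefore stop being almost invariant once $r$ falls to the size of the displacements of $a$ and $b$. The radius must go to $0$ while the displacements are much smaller still. In one copy of $SU(2)$ that is impossible for balls; in infinitely many copies, each with its own displacement and its own radius, it is not. What must then be guarded is the density of every non-abelian subgroup in the infinite product. This gives the first theorem.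

**Theorem A.** Let $\Gamma=F_2=\langle a,b\rangle$ and $G=SU(2)^{\mathbb N}$. There is an injective $\rho\colon\Gamma\to G$ such that $\overline{\rho(\Lambda)}=G$ for every non-amenable $\Lambda\le\Gamma$, while $(G,\mu)$ is not infinitesimally contained in $\Gamma$. Already $F=\{a,b\}$, $k=1$ and any $\varepsilon<\frac12$ violate the definition.

So the conjecture is false. The next theorem identifies the obstruction and shows that the converse of the conjecture holds in a stronger form. Vectors $v_n$ in a unitary representation of $\Lambda$ are *almost $\Lambda$-invariant unit vectors* if $\|v_n\|=1$ and $\|\gamma v_n-v_n\|\to0$ for all $\gamma\in\Lambda$; *spectral gap* for $\Lambda\curvearrowright G$ means that $L^2(G)\ominus L^2(G)^\Lambda$ contains no such sequence. For the irrational rotation above the gap fails: choose $k_n\neq0$ with $k_n\alpha\to0$ modulo $1$ and take $v_n(x)=e^{2\pi ik_nx}$.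

**Theorem B.**

1. Let $\Gamma\curvearrowright(X,\mu)$ be p.m.p. and let $\Lambda\le\Gamma$ be non-amenable. If $X$ has small almost $\Lambda$-invariant sets, then $(X,\mu)$ is not infinitesimally contained in $\Gamma$. Moreover, for every $\varepsilon\in(0,1)$ the definition fails for $k=1$ and some finite $F\subset\Lambda$. (For $\varepsilon>1$ the condition is vacuous, since statistics lie in $[0,1]$, so this range is optimal up to the endpoint.)
2. Let $\rho\colon\Gamma\to G$ be as in the Setting and let $\Lambda\le\Gamma$ be any subgroup. Then $G$ has no small almost $\Lambda$-invariant sets if and only if $\overline{\rho(\Lambda)}$ is open and $L^2(G)\ominus L^2(G)^\Lambda$ has no almost $\Lambda$-invariant unit vectors.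
3. Hence $(G,\mu)\stackrel{\mathrm{inf}}{\hookrightarrow}\Gamma$ implies that for every non-amenable $\Lambda\le\Gamma$, $\overline{\rho(\Lambda)}$ is open and $\Lambda\curvearrowright G$ has spectral gap. So the openness hypothesis is necessary, but by Theorem A it is not sufficient.

**Theorem C.** There are an infinite profinite second countable group $G$ and $\rho\colon F_2\to G$ with dense image such that $\overline{\rho(\Lambda)}$ is open for every non-amenable $\Lambda\le F_2$, but $(G,\mu)$ is not infinitesimally contained in $F_2$. The definition fails for every $\varepsilon<1$.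

Theorem A is independent of B and C. These notes do not settle whether the necessary condition in B(3) is sufficient, nor the specific example $SL_2(\mathbb Z)\to SL_2(\mathbb Z_p)$.

We use throughout that subgroups of $F_2$ are free. Hence a subgroup of $F_2$ is non-amenable if and only if it is non-abelian: free groups of rank at most $1$ are amenable, and those of higher rank are not.

## 4. Infinitely many copies of $SU(2)$ with shrinking displacements

This section proves Theorem A.

**Step 1: choose the coordinates of $\rho$.** The aim is a sequence of homomorphisms $\rho_n\colon F_2\to SU(2)$, with generators very close to $1$, which are injective and pairwise unrelated, even on single elements.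

Let $W=SU(2)^2$, a connected real-analytic manifold. For $w\in F_2$ put $f_w(x,y)=\operatorname{tr}w(x,y)\in[-2,2]$, a real-analytic function on $W$. An element of $SU(2)$ has eigenvalues $e^{\pm i\theta}$ and trace $2\cos\theta$, so only the identity has trace $2$.

Let $w\neq1$. Then $f_w(1,1)=2$. Since $SU(2)$ contains a free subgroup of rank $2$, there is $(x,y)$ with $w(x,y)\ne1$, so $f_w(x,y)\neq2$. Thus $f_w$ is not constant. Nor is $f_w^2$: if $f_w^2=c^2$ everywhere, the continuous function $f_w$ on the connected space $W$ would take values in $\{c,-c\}$ and be constant. A real-analytic function on a connected manifold that is constant on a non-empty open set is constant, so for every real $c$ the closed set $\{f_w^2=c\}$ has empty interior.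

Put $\eta_n=4^{-n}$. By the Baire category theorem we choose inductively $(x_n,y_n)\in W$ with
$$d(x_n,1)<\eta_n,\qquad d(y_n,1)<\eta_n,$$
outside the countably many nowhere dense sets $\{f_w^2=4\}$ and $\{f_w^2=f_w(x_j,y_j)^2\}$, for $w\ne1$ and $j<n$. Let $\rho_n\colon F_2\to SU(2)$ send $a\mapsto x_n$ and $b\mapsto y_n$. Then:

* (i) each $\rho_n$ is injective, since $\operatorname{tr}\rho_n(w)\ne2$ for $w\neq1$;
* (ii) $\operatorname{tr}\rho_n(w)\neq\pm\operatorname{tr}\rho_m(w)$ for all $w\ne1$ and $n\ne m$;
* (iii) $d(\rho_n(\gamma),1)\le|\gamma|\eta_n$, where $|\gamma|$ is word length.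

Item (iii) follows from $d(gh,1)\le d(gh,h)+d(h,1)=d(g,1)+d(h,1)$ and $d(g^{-1},1)=d(1,g)$.

Let $\rho=(\rho_n)_{n\ge1}\colon F_2\to G=SU(2)^{\mathbb N}$. It is injective, and $G$ is infinite, compact and second countable. Condition (ii) is not a luxury: if two coordinates agreed, the image in those two factors would lie in the diagonal of $SU(2)^2$, a proper closed subgroup that is not open.

From now on let $\Lambda\le F_2$ be non-amenable.

**Step 2: density in one factor.** The aim is $K:=\overline{\rho_n(\Lambda)}=SU(2)$. The Lie algebra $\mathfrak{su}(2)$ is $\mathbb R^3$ with the cross product, up to scaling. It has no two-dimensional subalgebra, because for independent $u,v$ the vector $u\times v$ is not in their span. So the Lie algebra of the closed subgroup $K$ has dimension $0$, $1$ or $3$.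

In dimension $0$ the compact group $K$ is discrete, hence finite; but $\rho_n(\Lambda)\cong\Lambda$ is infinite. In dimension $1$ the identity component $K^0$ is a circle, a maximal torus of $SU(2)$, and $K$ normalizes it. A maximal torus of $SU(2)$ has index $2$ in its normalizer, so $K$ has an abelian subgroup of index at most $2$. Then $\rho_n(\Lambda)\cong\Lambda$ has one too and is amenable, a contradiction. In dimension $3$ the subgroup $K$ is open in the connected group $SU(2)$, so $K=SU(2)$.

**Step 3: density in finitely many factors.** Let $K_N$ be the closure of $(\rho_1,\dots,\rho_N)(\Lambda)$. We show by induction that $K_N=SU(2)^N$; Step 2 is the case $N=1$. Let $N\ge2$ and $K_{N-1}=SU(2)^{N-1}$. Regard $K_N$ as a subgroup of $SU(2)^{N-1}\times SU(2)$. Its projections to the two factors are compact and contain dense subgroups, so they are onto. Let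
$$M=\{t\in SU(2):(1,t)\in K_N\}.$$
This is a closed subgroup. It is normal: given $u\in SU(2)$ there is $s$ with $(s,u)\in K_N$, and $(s,u)(1,t)(s,u)^{-1}=(1,utu^{-1})$. The Lie algebra of $M$ is an ideal of the simple Lie algebra $\mathfrak{su}(2)$. If it is everything, $M=SU(2)$. If it is $0$, $M$ is a finite normal subgroup of a connected group, hence central, so $M\subset\{\pm1\}$.

If $M=SU(2)$, then $K_N\supset\{1\}\times SU(2)$ and $K_N$ projects onto $SU(2)^{N-1}$, so $K_N=SU(2)^N$.

Suppose $M\subset\{\pm1\}$; we derive a contradiction. Let $\pi\colon SU(2)\to SO(3)=SU(2)/\{\pm1\}$. For $(s,t)\in K_N$ put $\varphi(s)=\pi(t)$. This is well defined: if $(s,t),(s,t')\in K_N$ then $t^{-1}t'\in M\subset\{\pm1\}$. So $\varphi\colon SU(2)^{N-1}\to SO(3)$ is a surjective homomorphism. Its graph is the image of the compact set $K_N$ under $\mathrm{id}\times\pi$, and a map between compact Hausdorff spaces with closed graph is continuous.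

The images under $\varphi$ of the $N-1$ factors are compact, normal in $SO(3)$ because $\varphi$ is onto, commute pairwise, and together generate $SO(3)$. A closed normal subgroup of $SO(3)$ is trivial or everything, since its preimage in $SU(2)$ is $\{\pm1\}$ or $SU(2)$ by the argument just given for $M$. Two of the images cannot both be $SO(3)$, which is not abelian; and not all are trivial. So exactly one, say the $j$-th, is non-trivial, and $\varphi=\varphi_j\circ\mathrm{pr}_j$ with $\varphi_j\colon SU(2)\to SO(3)$ a continuous surjection.

Now identify $\varphi_j$. Its differential is non-zero, and its kernel is an ideal of $\mathfrak{su}(2)$, so it is an isomorphism of Lie algebras. Composing with the inverse of $d\pi$ gives an automorphism of $\mathfrak{su}(2)$. Every such automorphism is inner: it preserves the Killing form, so it is an orthogonal map $T$ of $\mathbb R^3$, and $Tu\times Tv=\det(T)\,T(u\times v)$ forces $\det T=1$; and every rotation of $\mathbb R^3$ is $\mathrm{Ad}(c)$ for some $c\in SU(2)$. So $\varphi_j$ and $s\mapsto\pi(csc^{-1})$ have the same differential. As $SU(2)$ is connected, they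 agree.

For $\lambda\in\Lambda$ this says $\pi(\rho_N(\lambda))=\pi(c\rho_j(\lambda)c^{-1})$, that is, $\rho_N(\lambda)=\pm c\rho_j(\lambda)c^{-1}$. Hence $\operatorname{tr}\rho_N(\lambda)=\pm\operatorname{tr}\rho_j(\lambda)$ with $j<N$. For $\lambda\neq1$ this contradicts (ii). So $K_N=SU(2)^N$.

**Step 4: density in $G$.** By Step 3, $\rho(\Lambda)$ has dense image in every finite subproduct. By the definition of the product topology, $\overline{\rho(\Lambda)}=G$, which is open in $G$. So the hypothesis of the conjecture holds.

**Step 5: small almost invariant sets.** We use balls in one coordinate, with radius far above the displacement. Let $V(r)$ be the Haar measure of $\{x\in SU(2):d(x,1)<r\}$. Haar measure is the normalized round measure of $S^3$, so $V(r)=\frac2\pi\int_0^{2\arcsin(r/2)}\sin^2\theta\,d\theta$, and $V(r)/r^3\to c_0:=\frac2{3\pi}>0$ as $r\to0$. Put $r_n=2^{-n}$ and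
$$A_n=\{g\in G:\ d(g_n,1)<r_n\},\qquad \mu(A_n)=V(r_n)\to0.$$
Let $g\in A_n$ with $\gamma g\notin A_n$. Then $r_n\le d(\rho_n(\gamma)g_n,1)\le d(\rho_n(\gamma),1)+d(g_n,1)$, so by (iii) $r_n-|\gamma|\eta_n\le d(g_n,1)<r_n$. Hence, once $|\gamma|\eta_n<r_n$,
$$\frac{\mu(A_n\setminus\gamma^{-1}A_n)}{\mu(A_n)}\le1-\frac{V(r_n-|\gamma|\eta_n)}{V(r_n)}\longrightarrow0\qquad(\gamma\in F_2),\tag{2}$$
because $\eta_n/r_n=2^{-n}\to0$ and $V(r)\sim c_0r^3$. So $(A_n)$ is a sequence of small almost $F_2$-invariant sets.

**Step 6: conclusion.** Let $F=\{a,b\}$. By (1) and (2), $\sigma_F(A_n)\to1$. By Lemma 1, $\sigma_F(B)<\frac12$ for every finite non-empty $B\subset F_2$. Lemma 2 with $c=\frac12$ shows that the definition fails for $F$, $k=1$ and every $\varepsilon<\frac12$. This proves Theorem A, and the conjecture is false. $\blacksquare$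

The compactness attempt of Section 3 can be watched on this example: a continuous function on $G$ depending only on the first $N$ coordinates has, for $n>N$, the same average over $A_n$ as over $G$. So the measures $\mu_n$ converge to Haar measure.

## 5. Kesten's theorem in place of the tree

This section proves Theorem B(1). Lemma 1 bounded $\sigma_F(B)$ by $\frac12$ in a free group; we need a bound in an arbitrary non-amenable group, as small as we like. Recall **Kesten's theorem**: if $\Lambda_0$ is a finitely generated non-amenable group and $p$ is a finitely supported symmetric probability measure whose support generates $\Lambda_0$, then $\|\lambda_{\Lambda_0}(p)\|<1$, where $\lambda_{\Lambda_0}$ is the left regular representation and $\lambda(p)=\sum_\gamma p(\gamma)\lambda(\gamma)$.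

**Step 1: a measure on $\Lambda$ with norm below $1$ in $\ell^2(\Gamma)$.** A group all of whose finitely generated subgroups are amenable is amenable, so $\Lambda$ has a finitely generated non-amenable subgroup $\Lambda_0$. Take $p$ on $\Lambda_0$ as in Kesten's theorem. The restriction of $\lambda_\Gamma$ to $\Lambda_0$ is a multiple of $\lambda_{\Lambda_0}$, since $\Gamma$ is a disjoint union of cosets $\Lambda_0g$. So $\theta:=\|\lambda_\Gamma(p)\|<1$.

**Step 2: bound $\sigma_F$ on finite sets.** Let $\varepsilon\in(0,1)$. Choose $m$ with $\theta^{2m}<1-\varepsilon$ and let $F=\operatorname{supp}p^{*m}\subset\Lambda$. Let $B\subset\Gamma$ be finite and non-empty, and $C=\{y\in B:\gamma y\in B\ \forall\gamma\in F\}$. Then $\gamma C\subset B$ for $\gamma\in F$, so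
$$|C|=\sum_\gamma p^{*m}(\gamma)\,|\gamma C\cap B|=\langle\lambda_\Gamma(p)^m1_C,1_B\rangle\le\theta^m|C|^{1/2}|B|^{1/2}.$$
Therefore $\sigma_F(B)=|C|/|B|\le\theta^{2m}$.

**Step 3: compare.** If $(A_n)$ are small almost $\Lambda$-invariant sets, then $\sigma_F(A_n)\to1$ by (1). Lemma 2 with $c=\theta^{2m}$ applies, and $\varepsilon<1-c$. So the definition fails for this $F$, $k=1$ and the given $\varepsilon$. For $\varepsilon>1$ the condition holds trivially: take $B_1=\{1\}$ and the other $B_i$ empty; all statistics lie in $[0,1]$. This proves B(1). $\blacksquare$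

**Corollary 5.** The example of Theorem A violates the definition for every $\varepsilon\in(0,1)$. The conjecture fails for every countable non-abelian free group $\Gamma'$.

**Proof.** The sets $A_n$ of Section 4 are small almost $F_2$-invariant, so B(1) applies with $\Lambda=F_2$. For $\Gamma'$, embed $\Gamma'\le F_2$ and restrict $\rho$. A non-amenable subgroup of $\Gamma'$ is one of $F_2$, so its image is dense; and the $A_n$ are almost $\Gamma'$-invariant. Apply B(1) with $\Gamma=\Lambda=\Gamma'$. $\square$

## 6. Small almost invariant sets are the failure of openness or of spectral gap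

This section proves Theorem B(2) and B(3). Let $H=\overline{\rho(\Lambda)}$.

### From sets to vectors

Suppose $H$ is open and $(A_n)$ are small almost $\Lambda$-invariant sets. We show that spectral gap fails. Let $Hg_1,\dots,Hg_d$ be the right cosets, and $P$ the projection onto $L^2(G)^\Lambda$. By Lemma 4(2) the vectors $\sqrt d\,1_{Hg_i}$ form an orthonormal basis of $L^2(G)^\Lambda$, so
$$\|P1_{A_n}\|^2=d\sum_i\mu(A_n\cap Hg_i)^2\le d\,\mu(A_n)^2.$$
Put $f_n=1_{A_n}-P1_{A_n}$. Then $\|f_n\|^2\ge\mu(A_n)(1-d\mu(A_n))$. As $P$ commutes with $\Lambda$, we have $\gamma f_n-f_n=(1-P)(1_{\gamma A_n}-1_{A_n})$, so $\|\gamma f_n-f_n\|^2\le\mu(\gamma A_n\triangle A_n)$. Therefore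
$$\frac{\|\gamma f_n-f_n\|^2}{\|f_n\|^2}\le\frac{\mu(\gamma A_n\triangle A_n)}{\mu(A_n)}\cdot\frac1{1-d\mu(A_n)}\longrightarrow0,$$
and the normalized $f_n$ (for large $n$) are almost $\Lambda$-invariant unit vectors in $L^2(G)\ominus L^2(G)^\Lambda$. So if $H$ is open and there is a spectral gap, there are no small almost $\Lambda$-invariant sets.

### From vectors to sets

Assume that $G$ has no small almost $\Lambda$-invariant sets.

**Step 0: a uniform inequality.** There are a finite $F\subset\Lambda$ and $c,\delta>0$ with
$$\sum_{\gamma\in F}\mu(\gamma A\triangle A)\ge c\,\mu(A)\qquad\text{whenever }\mu(A)<\delta.\tag{3}$$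
Otherwise take finite sets $F_n\uparrow\Lambda$ and $c=\delta=\frac1n$: there are $A_n$ with $\mu(A_n)<\frac1n$ and $\sum_{\gamma\in F_n}\mu(\gamma A_n\triangle A_n)<\frac1n\mu(A_n)$. The strict inequality forces $\mu(A_n)>0$, so these are small almost $\Lambda$-invariant sets, a contradiction.

**Step 1: $H$ is open.** If not, Lemma 4(1) gives $\Lambda$-invariant sets of measure $\frac1n$, contrary to the assumption.

It remains to prove spectral gap. Suppose there are almost $\Lambda$-invariant unit vectors $v_n\in L^2(G)\ominus L^2(G)^\Lambda$. The obvious thing is to take a level set of $v_n$; but nothing says that a level set is small, and if the mass of $v_n$ concentrates on small sets, level sets at a bounded height see nothing. We deal with these in turn: (3) itself forbids concentration (Step 3), bounded vectors then give almost invariant sets of middling measure (Step 4), and intersecting many of these makes them small (Step 5).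

**Step 2: reduce to real functions on one coset.** Each coset $Hg_i$ is $\Lambda$-invariant, and $v_n$ has integral zero on each of them by Lemma 4(2). Some coset $X_0=Hg_i$ carries $\|v_n|_{X_0}\|^2\ge\frac1d$ for infinitely many $n$; pass to these $n$. The real or the imaginary part carries at least half of that; pass to a further subsequence on which it is always the same one. Normalizing, we obtain real functions $f_n\in L^2(X_0,\nu)$, with $\nu=d\,\mu|_{X_0}$, such that
$$\int f_n\,d\nu=0,\qquad\|f_n\|=1,\qquad\|\gamma f_n-f_n\|\to0\quad(\gamma\in\Lambda).$$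
All norms are now in $L^2(X_0,\nu)$ unless marked. By Lemma 4(2), $\Lambda\curvearrowright(X_0,\nu)$ is ergodic. And (3) holds with $\nu$ in place of $\mu$ for $A\subset X_0$ with $\nu(A)<\delta$, since then $\mu(A)=\nu(A)/d<\delta$.

We use the identity $\int_{\mathbb R}|1_{u>s}-1_{v>s}|\,ds=|u-v|$ for real $u,v$. Integrated over $X_0$ it gives
$$\int_{\mathbb R}\nu\big(\gamma\{u>s\}\triangle\{u>s\}\big)\,ds=\|\gamma u-u\|_1\tag{4}$$
for integrable $u$, because $\gamma\{u>s\}=\{\gamma u>s\}$.

**Step 3: the mass does not concentrate.** Fix $T\ge1$ with $T^{-2}<\delta$ and put $g_n=(|f_n|-T)_+$. By Chebyshev, $\nu(g_n>0)\le T^{-2}<\delta$. The map $x\mapsto(|x|-T)_+$ is $1$-Lipschitz, so $\|\gamma g_n-g_n\|\le\|\gamma f_n-f_n\|$. Apply (3) to $\{g_n^2>s\}$ and integrate over $s>0$, using (4):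
$$c\|g_n\|^2\le\sum_{\gamma\in F}\|\gamma g_n^2-g_n^2\|_1\le\sum_{\gamma\in F}\|\gamma g_n-g_n\|\,\|\gamma g_n+g_n\|\le2\|g_n\|\sum_{\gamma\in F}\|\gamma g_n-g_n\|.$$
So $\|g_n\|\to0$. On $\{|f_n|>2T\}$ we have $g_n=|f_n|-T\ge\frac12|f_n|$, hence $\int_{|f_n|>2T}f_n^2\,d\nu\le4\|g_n\|^2\to0$.

**Step 4: almost invariant sets of measure bounded away from $0$ and $1$.** Let $\varphi_n$ be $f_n$ truncated to $[-2T,2T]$. By Step 3, $\|\varphi_n-f_n\|\to0$. So $\|\varphi_n\|\to1$, $\int\varphi_n\to0$ and $\|\gamma\varphi_n-\varphi_n\|\to0$. As $|\varphi_n|\le2T$, we have $\int|\varphi_n|\ge\|\varphi_n\|^2/(2T)$. Since $\int\varphi_n^\pm=\frac12(\int|\varphi_n|\pm\int\varphi_n)$, whose lower limit is at least $\frac1{4T}$, for large $n$ both $\int\varphi_n^+$ and $\int\varphi_n^-$ are at least $\frac1{8T}$.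

Let $0<s\le\frac1{16T}$. From $\frac1{8T}\le\int\varphi_n^+\le s+2T\,\nu(\varphi_n>s)$ we get $\nu(\varphi_n>s)\ge\beta:=\frac1{32T^2}$. Also $\nu(\varphi_n\le s)\ge\nu(\varphi_n<0)\ge\frac1{2T}\int\varphi_n^-\ge\frac1{16T^2}\ge\beta$.

Enumerate $\Lambda=\{\gamma_1,\gamma_2,\dots\}$. By (4),
$$\int_0^{1/(16T)}\sum_i2^{-i}\,\nu\big(\gamma_i\{\varphi_n>s\}\triangle\{\varphi_n>s\}\big)\,ds\le\sum_i2^{-i}\|\gamma_i\varphi_n-\varphi_n\|_1\longrightarrow0,$$
where the limit holds because each norm tends to $0$ and is at most $4T$. So there is $s_n\in(0,\frac1{16T}]$ at which the integrand is at most $16T$ times the right-hand sum. Then $A_n=\{\varphi_n>s_n\}$ satisfies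
$$\nu(A_n)\in[\beta,1-\beta],\qquad\nu(\gamma A_n\triangle A_n)\to0\quad(\gamma\in\Lambda).$$

**Step 5: intersect to make the sets small.** Pass to a subsequence with $1_{A_n}\to\psi$ weakly in $L^2(X_0,\nu)$. Since $\|\gamma1_{A_n}-1_{A_n}\|^2=\nu(\gamma A_n\triangle A_n)\to0$, the limit $\psi$ is $\Lambda$-invariant. By ergodicity it is a constant $\alpha=\lim\nu(A_n)\in[\beta,1-\beta]$. So $\nu(A_n\cap B)\to\alpha\,\nu(B)$ for every measurable $B\subset X_0$: far out in the sequence, $A_n$ is nearly independent of any given set.

Choose $m$ with $\alpha^m<\frac\delta2$ and let $\eta>0$. Choose $n_1<\dots<n_m$ one after another so that, with $B_0=X_0$ and $B_j=A_{n_1}\cap\dots\cap A_{n_j}$,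
$$|\nu(B_j)-\alpha\nu(B_{j-1})|\le\eta,\qquad\nu(\gamma A_{n_j}\triangle A_{n_j})\le\eta\quad(\gamma\in F).$$
Then $|\nu(B_m)-\alpha^m|\le\sum_{j}\alpha^{m-j}\eta\le m\eta$. Since $\gamma B_m\triangle B_m\subset\bigcup_j(\gamma A_{n_j}\triangle A_{n_j})$, also $\sum_{\gamma\in F}\nu(\gamma B_m\triangle B_m)\le|F|m\eta$. For small $\eta$ this gives
$$\tfrac12\alpha^m<\nu(B_m)<\delta,\qquad\sum_{\gamma\in F}\nu(\gamma B_m\triangle B_m)<\tfrac c2\alpha^m<c\,\nu(B_m),$$
which contradicts (3) for $\nu$. So there is a spectral gap, and B(2) is proved. $\blacksquare$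

**Proof of B(3).** Let $(G,\mu)\stackrel{\mathrm{inf}}{\hookrightarrow}\Gamma$ and let $\Lambda\le\Gamma$ be non-amenable. By B(1), $G$ has no small almost $\Lambda$-invariant sets. By B(2), $\overline{\rho(\Lambda)}$ is open and $\Lambda\curvearrowright G$ has spectral gap. Theorem A shows that openness alone is not sufficient. $\blacksquare$

## 7. Expansion and primitive groups: the tools for a profinite example

The example of Theorem A used elements close to $1$ in a connected group. For a profinite $G$ we replace the factors $SU(2)$ by symmetric groups $\mathrm{Sym}(Y_n)$ and the ball by the set of permutations that send a base point into a small subset $Y_{n,1}\subset Y_n$ which $a$ and $b$ hardly move. The difficulty is to have such a subset while each of the non-abelian subgroups under consideration still generates at least $\mathrm{Alt}(Y_n)$.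

A subgroup of $\mathrm{Sym}(Y)$ that is transitive is *primitive* if it preserves no partition of $Y$ into blocks of equal size $d$ with $1<d<|Y|$. For instance $C_4$ acting on $\mathbb Z/4$ by rotation preserves $\{0,2\},\{1,3\}$ and is not primitive, while $C_5$ on five points is primitive, as $5$ is prime. Call $n$ *exceptional* if there is a primitive group of degree $n$ other than $A_n$ and $S_n$. So $5$ is exceptional. We use two published results.

* **[BG]** Bourgain–Gamburd, *Ann. of Math.* 167 (2008), Thm 1: if a finite $S\subset SL_2(\mathbb Z)$ generates a subgroup that is not virtually solvable, then the Cayley graphs of $SL_2(\mathbb F_p)$ with respect to $S$ mod $p$ ($p$ large) form an expander family.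
* **[CNT]** Cameron–Neumann–Teague, *Math. Z.* 180 (1982): the number $e(x)$ of exceptional $n\le x$ satisfies $e(x)=2\pi(x)+(1+\sqrt2)x^{1/2}+O(x^{1/2}/\log x)$.

**What we take from [CNT].** Let $r\ge5$ be prime. Then $r$ is exceptional, because of $C_r$. Also $r+1$ is exceptional, because of $PSL_2(r)$ on the projective line: it is doubly transitive, hence primitive, and its order $\frac12(r+1)r(r-1)$ is smaller than $\frac12(r+1)!$. The numbers $r$ and $r+1$ for primes $r\ge5$ are all distinct, since $r+1$ is even, so $2\pi(x)-O(1)$ exceptional numbers up to $x$ are of this form. Hence only $O(\sqrt x)$ exceptional $n\le x$ are not of the form $r$ or $r+1$ with $r$ prime.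

**What we take from [BG].** Let $\Gamma=F_2=\langle a,b\rangle\subset SL_2(\mathbb Z)$ with
$$a=\begin{pmatrix}1&2\\0&1\end{pmatrix},\qquad b=\begin{pmatrix}1&0\\2&1\end{pmatrix},$$
which generate a free group (Sanov). Let $H_1,H_2,\dots$ enumerate the $2$-generated non-abelian subgroups of $\Gamma$, and fix generators $h_1,h_2$ for each. Each $H_i$ is a non-abelian free group, so it is not amenable and not virtually solvable. Apply [BG] to $S=\{h_1^{\pm1},h_2^{\pm1}\}$. Expansion, in its spectral form, says: there are $\kappa_i>0$ and $P_i$ such that for all primes $p\ge P_i$ the group $H_i$ maps onto $SL_2(\mathbb F_p)$, and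
$$\max_{j=1,2}\|h_jf-f\|\ge\kappa_i\|f\|\qquad\text{for }f\in\ell^2_0(SL_2(\mathbb F_p)),$$
where $\ell^2_0$ denotes functions of sum zero. Indeed, if the averaging operator over $S$ has norm-one functions $f\in\ell^2_0$ with $\langle(1-\frac1{|S|}\sum_{s\in S}s)f,f\rangle\ge c_i$, then $\frac1{2|S|}\sum_s\|sf-f\|^2\ge c_i$ for each such $f$; and $\|s^{-1}f-f\|=\|sf-f\|$.

Let $V$ be a transitive $SL_2(\mathbb F_p)$-set and $v_0\in V$. The map $f\mapsto(g\mapsto f(gv_0))$ from $\ell^2_0(V)$ to $\ell^2_0(SL_2(\mathbb F_p))$ is equivariant and multiplies norms by a constant. So the same inequality holds on $\ell^2_0(V)$. For $S\subset V$ and $f=1_S-|S|/|V|$ we have $\|f\|^2=|S||V\setminus S|/|V|$ and $\|h_jf-f\|^2=|h_jS\triangle S|$. Hence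
$$\max_j|h_jS\triangle S|\ge\kappa_i^2\frac{|S||V\setminus S|}{|V|}\ge\frac{\kappa_i^2}2\min(|S|,|V\setminus S|).\tag{5}$$

Inequality (5) shows why a projective line alone will not serve as $Y_n$: for a fixed $H_i$ with its generators, no subset with at most half of the points is nearly preserved, once $p$ is large. The way out is to take two projective lines of very different sizes and to join them by changing the permutation $a$ at two points. The small line is then nearly preserved by $a$ and $b$. Each line still expands by itself, which is what will prevent the groups $H_i$ from having small orbits or blocks.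

## 8. Two projective lines joined by one transposition

**Proposition 6.** For every $n$ there are arbitrarily large $m$ and an action of $F_2$ on a set $Y$ with $|Y|=m$, together with $\emptyset\neq Y_1\subset Y$, such that $|Y_1|\le m/n$, $|aY_1\triangle Y_1|+|bY_1\triangle Y_1|\le|Y_1|/n$, and for all $i\le n$ the image of $H_i$ in $\mathrm{Sym}(Y)$ contains $\mathrm{Alt}(Y)$.

Words are read from right to left: a reduced word $g=s_k\cdots s_1$ moves $x$ along the path $x,\ s_1x,\ s_2s_1x,\dots$. Its rightmost letter $s_1$ acts first. Let $\mathrm{Ball}_R\subset F_2$ be the ball of radius $R$ about $1$.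

**Step 1: constants.** Here we fix, before any prime is chosen, how far we must look in $F_2$. Let $L$ be the maximal word length of the generators $h_1,h_2$ of the $H_i$ with $i\le n$, and put
$$\kappa=\min_{i\le n}\kappa_i,\qquad D=16L,\qquad C=\frac{4D}{\kappa^2},\qquad C_1=\frac{8D}{\kappa^2}.$$

*Claim: for each $i\le n$ there is $f_i\in F_2$ such that $H_if_i$ contains infinitely many elements with rightmost letter $a$ and infinitely many whose rightmost letter is not $a$.* Let $h=[h_1,h_2]\in H_i$. It is non-trivial and lies in $[F_2,F_2]$, so it is not conjugate into $\langle b\rangle$, because non-trivial powers of $b$ have non-zero $b$-exponent sum. So its cyclically reduced form contains $a$ or $a^{-1}$; after possibly inverting $h$, it contains $a$. Write $h=f_0cf_0^{-1}$ with $c$ cyclically reduced, and $c=uv$ with $u$ having rightmost letter $a$. Then $\tilde c=vu$ is cyclically reduced with rightmost letter $a$, and $h=f\tilde cf^{-1}$ with $f=f_0u$. The leftmost letter of $\tilde c$ is not $a^{-1}$, as $\tilde c$ is cyclically reduced. Put $f_i=f$. For $k>|f|$, in $h^kf=f\tilde c^{\,k}$ at most $|f|$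 letters of the reduced word $\tilde c^{\,k}$ cancel, and this word has at least $k>|f|$ letters, so the rightmost letter $a$ survives. Likewise $h^{-k}f=f\tilde c^{\,-k}$ has as rightmost letter the inverse of the leftmost letter of $\tilde c$, which is not $a$. As $h$ has infinite order, the claim follows.

Hence we can fix $R\ge L+1$ such that for all $i\le n$:

* (R1) $|H_i\cap\mathrm{Ball}_{R-L}|>2C$;
* (R2) $H_if_i\cap\mathrm{Ball}_R$ contains more than $C$ elements with rightmost letter $a$, and more than $C$ elements whose rightmost letter is not $a$.

**Step 2: the primes.** We need two primes with a non-exceptional total $m=p+q+2$. First choose a prime $p\equiv1\pmod 3$ with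
$$p\ge\max_{i\le n}P_i,\qquad p+1>2C,\qquad p+1\ge2n,\qquad 2|\mathrm{Ball}_{2R}|<p+1,$$
and so large that every non-trivial $w\in\mathrm{Ball}_{2R}$ satisfies $w\not\equiv\pm1$ mod $p$. The last condition holds for all large $p$: $w\ne1$, and $w\neq-1$ since $F_2$ has no element of order $2$, so $w-1$ and $w+1$ have non-zero entries, which only finitely many primes divide.

Then choose a prime $q\equiv1\pmod3$ with
$$q\ge p,\qquad q+1\ge3n(p+1),\qquad q>4C_1,$$
satisfying the same congruence condition for $\mathrm{Ball}_{2R}$, and such that $m=p+q+2$ is not exceptional. This is possible, with $q$ arbitrarily large. Indeed $m$ is even, and $m-1=p+q+1\equiv0\pmod 3$, so neither $m$ nor $m-1$ is prime, and $m$ is not of the form $r$ or $r+1$ with $r$ prime. There are $\gg x/\log x$ primes $q\equiv1\pmod3$ up to $x$, by the prime number theorem in arithmetic progressions, while by Section 7 only $O(\sqrt x)$ of the numbers up to $x+p+2$ not of that form are exceptional.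

**Step 3: base points with free local orbits.** Let $Y_1=P^1(\mathbb F_p)$ and $Y_2=P^1(\mathbb F_q)$. A non-scalar matrix fixes at most two points of a projective line, and the scalars in $SL_2$ over these fields are $\pm1$. So at most $2|\mathrm{Ball}_{2R}|<p+1\le q+1$ points of $Y_t$ are fixed by some non-trivial element of $\mathrm{Ball}_{2R}$. Hence there are $y_1\in Y_1$ and $y_2\in Y_2$ such that $g\mapsto gy_t$ is injective on $\mathrm{Ball}_R$ for $t=1,2$.

**Step 4: the new action.** Let $Y=Y_1\sqcup Y_2$, so $|Y|=m$, and let $\tau$ be the transposition $(y_1\,y_2)$. Since $F_2$ is free, $a'=a\tau$, $b'=b$ define an action of $F_2$ on $Y$. Write $g'$ for the new action of $g\in F_2$, and $g$ for the old one, which preserves $Y_1$ and $Y_2$. We have $a'y_1=ay_2$ and $a'y_2=ay_1$, and $a'=a$ elsewhere. So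
$$a'Y_1\triangle Y_1=\{ay_1,ay_2\},\qquad b'Y_1=Y_1.$$
The boundary has size $2\le(p+1)/n=|Y_1|/n$, and $|Y_1|=p+1\le(q+1)/n\le m/n$. What remains is to show that the new image of $H_i$ contains $\mathrm{Alt}(Y)$.

The letters act differently in the two actions only in the following cases: $a$ at $y_1,y_2$, and $a^{-1}$ at $ay_1,ay_2$. A path *meets a discrepancy* before step $j+1$ if it is about to apply a letter $s_{j+1}$ at such a point.

**Step 5: new orbits near $y_1$ and $y_2$.** The aim is to see that the new local orbits are still free, and split between the two lines according to the rightmost letter. Let $g\in\mathrm{Ball}_R$ be reduced. Then: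

* if the rightmost letter of $g$ is not $a$ (including $g=1$), then $g'y_1=gy_1\in Y_1$;
* if the rightmost letter of $g$ is $a$, then $g'y_1=gy_2\in Y_2$.

Write $g=s_k\cdots s_1$. Suppose $s_1\ne a$, and follow the old path from $y_1$, which stays in $Y_1$. Suppose a discrepancy occurs before step $j+1$. Either $s_{j+1}=a$ and $s_j\cdots s_1y_1=y_1$; by injectivity on $\mathrm{Ball}_R$ this forces $j=0$, but $s_1\neq a$. Or $s_{j+1}=a^{-1}$ and $s_j\cdots s_1y_1=ay_1$; by injectivity $s_j\cdots s_1=a$, so $j=1$ and $s_1=a$, a contradiction. So there is no discrepancy, and $g'y_1=gy_1$.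

Suppose $s_1=a$. The first new step leads to $a'y_1=ay_2$. From there follow the old path in $Y_2$, whose points are $s_j\cdots s_1y_2$, $j\ge1$. A discrepancy before step $j+1$ with $j\ge1$ requires either $s_{j+1}=a$ and $s_j\cdots s_1y_2=y_2$, impossible by injectivity; or $s_{j+1}=a^{-1}$ and $s_j\cdots s_1y_2=ay_2$, so that $s_j\cdots s_1=a$, $j=1$ and $s_2=a^{-1}$, which contradicts reducedness. So $g'y_1=gy_2$.

The same holds with the indices $1$ and $2$ exchanged. In particular $g\mapsto g'y_t$ is injective on $\mathrm{Ball}_R$: elements with and without rightmost letter $a$ go to different lines, and on each kind the map is injective by Step 3.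

**Step 6: the bad set.** Fix $i\le n$, let $H=H_i$, and let $H'$ be its image in $\mathrm{Sym}(Y)$ under the new action. We isolate the few points where the generators of $H$ see the surgery. Let $Z$ be the set of $x\in Y$ for which the old path of one of the four words $h_1^{\pm1},h_2^{\pm1}$ from $x$ meets a discrepancy. For $x\notin Z$ the old and new actions of $h_j^{\pm1}$ at $x$ agree.

Let $x\in Z$, consider the first discrepancy on such a path, and let $v$ be the part of the word already applied, so $|v|\le L-1$. Then $vx=v'x=u$ with $u\in\{y_1,y_2,ay_1,ay_2\}$. So $x=v^{-1}u$ is determined by one of four words, one of at most $L$ values of $|v|$, and one of four points $u$; hence $|Z|\le16L=D$. Also $ay_1=a'y_2$ and $ay_2=a'y_1$, and $x=(v^{-1})'u$. So every $x\in Z$ has the form $f'y_t$ with $|f|\le L$.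

**Step 7: $H'$ is transitive.** Let $O$ be an $H'$-orbit and $S=O\cap Y_t$. For $x\in S\setminus Z$ we have $h_jx=h_j'x\in O\cap Y_t=S$. So $|h_jS\setminus S|\le|Z|\le D$ and $|h_jS\triangle S|=2|h_jS\setminus S|\le2D$. By (5) with $V=Y_t$, $\min(|S|,|Y_t\setminus S|)\le4D/\kappa^2=C$. So
$$|O\cap Y_t|\le C\quad\text{or}\quad|O\cap Y_t|\ge|Y_t|-C\qquad(t=1,2),$$
where $|Y_t|\ge p+1>2C$.

*No orbit is small in both lines.* Suppose $|O\cap Y_t|\le C$ for $t=1,2$, so $|O|\le2C$. If $O\cap Z=\emptyset$, the two actions of $h_j^{\pm1}$ agree on $O$, so $O$ is an orbit of $H$ under the old action. Since $H$ maps onto $SL_2(\mathbb F_p)$ and $SL_2(\mathbb F_q)$, this orbit is $Y_1$ or $Y_2$, which has more than $2C$ points, a contradiction. If there is $z=f'y_t\in O\cap Z$ with $|f|\le L$, then the points $g'z=(gf)'y_t$ for $g\in H\cap\mathrm{Ball}_{R-L}$ lie in $O$ and are distinct, by Step 5, since $gf\in\mathrm{Ball}_R$. By (R1) $|O|>2C$, a contradiction.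

*One orbit is large in both lines.* The orbit of $f_i'y_1$ contains $w'y_1$ for every $w\in H_if_i$. By (R2) and Step 5 it contains more than $C$ points of $Y_1$ and more than $C$ points of $Y_2$. So it contains at least $|Y_t|-C$ points of $Y_t$ for both $t$. Any other orbit would have at most $C$ points in each line, which was excluded. So there is only one orbit.

**Step 8: $H'$ is primitive.** Suppose $H'$ preserves a partition of $Y$ into blocks of size $d$ with $1<d<m$. Then $d$ divides $m$, so $2\le d\le\frac m2$. From $q+1\ge3(p+1)$ we get $m\le\frac43(q+1)$, that is, $\frac34m\le q+1$.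

Let $V$ be the set of ordered pairs of distinct points of $Y_2$. It is a transitive $SL_2(\mathbb F_q)$-set with $|V|=(q+1)q$. Let $E\subset V$ be the set of pairs lying in a common block. A pair in $E$ with no coordinate in $Z$ is moved by $h_j$ as by $h_j'$; so its image is again in $Y_2\times Y_2$ and in a common block, that is, in $E$. At most $2Dd$ pairs in $E$ have a coordinate in $Z$. So $|h_jE\triangle E|\le4Dd$, and (5) gives
$$\min(|E|,|V\setminus E|)\le\frac{8Dd}{\kappa^2}=C_1d.$$
Both terms on the left are larger than that. There are $m/d$ blocks, and their intersections with $Y_2$ have sizes with sum $q+1$. By Cauchy–Schwarz the sum of their squares is at least $(q+1)^2d/m$, so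
$$|E|\ge\frac{(q+1)^2d}m-(q+1)\ge(q+1)\Big(\frac34d-1\Big)\ge(q+1)\frac d4>C_1d,$$
using $d\ge2$ and $q>4C_1$. On the other side $|E|\le(q+1)(d-1)$ and $d\le\frac m2\le\frac23(q+1)$, so
$$|V\setminus E|\ge(q+1)(q+1-d)\ge\tfrac13(q+1)^2>\tfrac23C_1(q+1)\ge C_1d.$$
This is a contradiction, so $H'$ is primitive.

**Step 9: end of the proof.** Since $m$ is not exceptional, the primitive group $H'$ is $\mathrm{Alt}(Y)$ or $\mathrm{Sym}(Y)$. This holds for every $i\le n$, and $m=p+q+2$ can be taken arbitrarily large. $\square$

## 9. The closure of $F_2$ in a product of symmetric groups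

This section proves Theorem C.

**Step 1: construction.** Using Proposition 6, choose inductively, for $n=1,2,\dots$, actions $\rho_n\colon F_2\to\mathrm{Sym}(Y_n)$ with $|Y_n|=m_n$ and subsets $Y_{n,1}\subset Y_n$ as in the Proposition for this $n$, such that $m_n\ge5$ is strictly increasing and
$$\tfrac12m_n!>\prod_{k<n}m_k!.\tag{6}$$
Let $\rho=(\rho_n)_n$ and let $G$ be the closure of $\rho(F_2)$ in $\prod_n\mathrm{Sym}(Y_n)$. It is profinite and second countable, and $\rho$ has dense image.

**Step 2: every $\overline{\rho(\Lambda)}$ contains a tail of alternating groups.** Let $\Lambda\le F_2$ be non-amenable. It contains two non-commuting elements, hence some $H=H_i$. We claim that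
$$Q:=\{1\}\times\prod_{n\ge i}\mathrm{Alt}(Y_n)\ \subset\ \overline{\rho(H)}\subset\overline{\rho(\Lambda)},$$
where $1$ is the identity in $\prod_{n<i}\mathrm{Sym}(Y_n)$.

Let $H^0$ be the kernel of $H\to\prod_{k<i}\mathrm{Sym}(Y_k)$; its index in $H$ is at most $\prod_{k<i}m_k!$. Let $n\ge i$. By Proposition 6, $\rho_n(H)\supseteq\mathrm{Alt}(Y_n)$. The subgroup $\rho_n(H^0)$ is normal in $\rho_n(H)$, of index at most $\prod_{k<i}m_k!<\frac12m_n!\le|\rho_n(H)|$ by (6). So it is non-trivial. A non-trivial normal subgroup of $\mathrm{Alt}(Y_n)$ or $\mathrm{Sym}(Y_n)$ with $m_n\ge5$ contains $\mathrm{Alt}(Y_n)$. Passing to commutators, $\rho_n([H^0,H^0])=\mathrm{Alt}(Y_n)$, because $\mathrm{Alt}(Y_n)$ is perfect and commutators are even; and $\rho_k([H^0,H^0])=1$ for $k<i$. So $\overline{\rho([H^0,H^0])}$ is a closed subgroup of $Q$ that projects onto every factor $\mathrm{Alt}(Y_n)$, $n\ge i$.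

Such a subgroup is all of $Q$. Since it is closed, it suffices that it projects onto each finite subproduct $\prod_{i\le n\le N}\mathrm{Alt}(Y_n)$, and we prove this by induction on $N$, as in Section 4. Let $K$ be its projection, viewed in $P\times A$ with $P=\prod_{i\le n<N}\mathrm{Alt}(Y_n)$, $A=\mathrm{Alt}(Y_N)$; by induction it projects onto $P$ and onto $A$. The group $\{t:(1,t)\in K\}$ is normal in the simple group $A$. If it is $A$, then $K=P\times A$. If it is trivial, $K$ is the graph of a surjective homomorphism $P\to A$. The images of the factors of $P$ are normal in $A$, commute pairwise and generate $A$, so exactly one of them is non-trivial and equals $A$. This gives a surjection from some $\mathrm{Alt}(Y_j)$ with $j<N$ onto $A$; as $\mathrm{Alt}(Y_j)$ is simple, it is an isomorphism, contradicting $m_j<m_N$. So $\overline{\rho([H^0,H^0])}=Q$, and the claim is proved.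

**Step 3: $\overline{\rho(\Lambda)}$ is open in $G$.** The group $Q$ is closed and normal in $\prod_n\mathrm{Sym}(Y_n)$, with quotient
$$\prod_{n<i}\mathrm{Sym}(Y_n)\times\prod_{n\ge i}\mathbb Z/2.$$
A homomorphism from $F_2$ to an elementary abelian $2$-group factors through $(\mathbb Z/2)^2$, so the image of $F_2$ in $\prod_{n\ge i}\mathbb Z/2$ has order at most $4$. Hence the image of $\rho(F_2)$ in the quotient is finite, and so closed; the image of $G$, lying in its closure, is the same finite group. Since $Q\subset\overline{\rho(\Lambda)}\subset G$ by Step 2, $Q$ is a closed subgroup of finite index in $G$, hence open in $G$. So $\overline{\rho(\Lambda)}\supseteq Q$ is open in $G$. As $Q$ is infinite, $G$ is infinite.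

**Step 4: small almost invariant sets.** Fix $o_n\in Y_n$ and let $A_n=\{g\in G:g_n(o_n)\in Y_{n,1}\}$. The image of $\mu$ under $g\mapsto g_n(o_n)$ is invariant under $\rho_n(F_2)$. This group is transitive, as it contains $\rho_n(H_1)\supseteq\mathrm{Alt}(Y_n)$. So the image measure is uniform on $Y_n$, and
$$\mu(A_n)=\frac{|Y_{n,1}|}{m_n}\le\frac1n.$$
We have $\gamma A_n=\{g:g_n(o_n)\in\rho_n(\gamma)Y_{n,1}\}$. So for $\gamma\in\{a,b\}$
$$\frac{\mu(\gamma A_n\triangle A_n)}{\mu(A_n)}=\frac{|\rho_n(\gamma)Y_{n,1}\triangle Y_{n,1}|}{|Y_{n,1}|}\le\frac1n.$$
Since generators suffice (Section 3), the $A_n$ are small almost $F_2$-invariant sets. By Theorem B(1) with $\Lambda=F_2$, $(G,\mu)$ is not infinitesimally contained in $F_2$, and the definition fails for every $\varepsilon\in(0,1)$. This proves Theorem C. $\blacksquare$
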